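\title{Spherical line bundles that span Hochschild homology but do not generate}

\begin{abstract}
Let $\mathcal A$ be a Calabi--Yau semi-orthogonal component of the derived category of a smooth projective variety. A question of Abuaf asks whether spherical objects of nonzero rank whose Chern characters span $HH_0(\mathcal A)$ must split generate $\mathcal A$. We show that the answer is no. The obstruction is elementary: simple vector bundles with no nonzero morphisms between distinct members never split generate a nonzero torsion sheaf. Six explicit line bundles on a Calabi--Yau threefold in $\mathbb P^2\times\mathbb P^2$ give a counterexample, and a toric construction gives counterexamples in every dimension $p\ge 2$. For the derived category of a variety of dimension at most one the answer is yes.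
\end{abstract}

\section{The question and the answer}\label{sec:intro}

All varieties are irreducible and defined over $\mathbb C$. Let $X$ be a smooth projective variety, let $D^b(X)$ be its bounded derived category of coherent sheaves, and let $\mathcal A$ be a semi-orthogonal component of $D^b(X)$; the case $\mathcal A=D^b(X)$ is allowed. The category $\mathcal A$ is \emph{Calabi--Yau of dimension $p\ge0$} if its Serre functor is isomorphic to the shift $[p]$, so that there are natural isomorphisms
\[
\operatorname{Hom}(A,B)\simeq\operatorname{Hom}(B,A[p])^*,\qquad A,B\in\mathcal A .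
\]
An object $\mathcal E\in\mathcal A$ is \emph{$p$-spherical} if the graded algebra $\operatorname{Hom}^\bullet(\mathcal E,\mathcal E)=\bigoplus_i\operatorname{Hom}(\mathcal E,\mathcal E[i])$ is isomorphic to $\mathbb C[t]/(t^2)$ with $\deg t=p$. For $p>0$ this says that $\operatorname{Hom}(\mathcal E,\mathcal E[i])$ is one-dimensional for $i=0$ and $i=p$ and zero otherwise. For $p=0$ it says that $\operatorname{End}(\mathcal E)$ is the local algebra $\mathbb C[t]/(t^2)$ and that $\operatorname{Hom}(\mathcal E,\mathcal E[i])=0$ for $i\ne0$. The \emph{rank} of an object of $\mathcal A$ is the alternating sum of the ranks of its cohomology sheaves on $X$, and its \emph{Chern character} is its class in the Hochschild homology group $HH_0(\mathcal A)$. The \emph{thick closure} $\operatorname{thick}(S)$ of a set $S$ of objects is the smallest full triangulated subcategory that contains $S$ and is closed under direct summands, and $S$ \emph{split generates} $\mathcal A$ if $\operatorname{thick}(S)=\mathcal A$. The following question is posed in \cite{Abuaf}.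

\begin{quote}
\textbf{Question.} Let $\mathcal A\subset D^b(X)$ be a semi-orthogonal component that is Calabi--Yau of dimension $p\ge0$. Let $\mathcal E_1,\dots,\mathcal E_k\in\mathcal A$ be $p$-spherical objects of nonzero rank whose Chern characters span the vector space $HH_0(\mathcal A)$. Do $\mathcal E_1,\dots,\mathcal E_k$ split generate $\mathcal A$?
\end{quote}

Each hypothesis has a plain meaning. For $p>0$, duality gives every nonzero object the identity in degree $0$ and a dual class in degree $p$, so spherical objects are those with the smallest possible endomorphism algebra. Objects that are all supported on a proper closed subset generate only objects supported on that subset; nonzero rank excludes this, since it forces the support to be $X$. The spanning hypothesis says that the Chern character detects nothing in $\mathcal A$ beyond what the $\mathcal E_i$ already account for. The Question asks whether this numerical statement forces generation.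

The simplest cases suggest that it does. On an elliptic curve the answer is yes (Proposition~\ref{prop:low}). In any dimension it is yes if $\mathcal A$ is indecomposable and $\operatorname{thick}(\mathcal E_1,\dots,\mathcal E_k)$ is a nonzero admissible subcategory (Proposition~\ref{prop:admissible}). In general, however, the answer is no.

\begin{theorem}\label{thm:threefold}
Let $X\subset\mathbb P^2\times\mathbb P^2$ be a smooth divisor of bidegree $(3,3)$ and let $\mathcal A=D^b(X)$, which is Calabi--Yau of dimension $3$. The six line bundles
\[
\mathcal O_X(-2,4),\quad \mathcal O_X(-1,2),\quad \mathcal O_X,\quad \mathcal O_X(1,-1),\quad \mathcal O_X(2,-2),\quad \mathcal O_X(4,-3)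
\]
are $3$-spherical of rank $1$, and their Chern characters form a basis of $HH_0(X)$. They do not split generate $D^b(X)$: their thick closure contains no nonzero torsion sheaf.
\end{theorem}

The example is an instance of a general criterion. Write $\rho(X)$ for the Picard number.

\begin{theorem}\label{thm:criterion}
Let $X$ be a smooth projective variety of dimension $p\ge2$ such that
\begin{enumerate}
\item[(a)] $\omega_X\simeq\mathcal O_X$;
\item[(b)] $H^i(X,\mathcal O_X)=0$ for $0<i<p$;
\item[(c)] $\rho(X)\ge2$;
\item[(d)] the algebra $\bigoplus_qH^q(X,\Omega^q_X)$ is generated by divisor classes.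
\end{enumerate}
Then there are finitely many line bundles on $X$, all $p$-spherical of rank $1$, whose Chern characters span $HH_0(X)$, but whose thick closure contains no nonzero torsion sheaf.
\end{theorem}

\begin{theorem}\label{thm:existence}
For every $p\ge2$ there is a smooth projective variety $X$ of dimension $p$ that satisfies the hypotheses of Theorem~\ref{thm:criterion}. Hence for every $p\ge2$ the Question has a negative answer, even with $\mathcal A=D^b(X)$ and all $\mathcal E_i$ line bundles.
\end{theorem}

Together with Proposition~\ref{prop:low}, this shows that for $\mathcal A=D^b(X)$ the answer is yes exactly when $p\in\{0,1\}$. We do not determine the cases $p\in\{0,1\}$ for components $\mathcal A$ that are not of the form $D^b(X)$.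

The source of all three theorems is a mismatch between what the two sides of the Question see. To build a torsion sheaf from vector bundles one needs a morphism of bundles with a torsion cokernel, such as $\mathcal O(-D)\to\mathcal O$. If the only morphisms of degree $0$ among the given bundles are scalar multiples of identities, no such morphism ever appears, however many cones and summands one takes (Section~\ref{sec:obstruction}). The Chern character does not register this condition. When $\rho(X)\ge2$ one can move line bundles apart, in a direction in which neither $D$ nor $-D$ is effective, until all morphisms between them vanish, while the span of the Chern characters is preserved (Sections~\ref{sec:threefold} and~\ref{sec:criterion}). What remains is to find, in each dimension, a variety with properties (a)--(d); Section~\ref{sec:construction} obtains one by resolving a quotient of a power of an elliptic curve inside a toric variety.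

\section{Conventions and standard facts}\label{sec:conventions}

\emph{Generation.} For a set $S$ of objects, $\langle S\rangle$ is the smallest full triangulated subcategory, closed under isomorphism, that contains $S$. The thick closure of $S$ consists of the direct summands of objects of $\langle S\rangle$. Indeed, these summands are closed under cones: if $G\oplus H$ and $G'\oplus H'$ lie in $\langle S\rangle$ and $f\colon G\to G'$ is a morphism, then the cone of $f\oplus 0$ is $\operatorname{Cone}(f)\oplus H'\oplus H[1]$.

\emph{Decompositions.} A semi-orthogonal decomposition $\mathcal D=\langle\mathcal A_1,\dots,\mathcal A_n\rangle$ consists of full triangulated subcategories that together generate $\mathcal D$ and satisfy $\operatorname{Hom}(\mathcal A_j,\mathcal A_i)=0$ for $j>i$; the $\mathcal A_i$ are its components. A full triangulated subcategory $\mathcal T\subset\mathcal D$ is \emph{admissible} if the inclusion has a left and a right adjoint. A right adjoint already gives $\mathcal D=\langle\mathcal T^\perp,\mathcal T\rangle$, where $\mathcal T^\perp=\{B:\operatorname{Hom}(\mathcal T,B)=0\}$, and every $A\in\mathcal D$ then sits in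 a triangle $T\to A\to B\to T[1]$ with $T\in\mathcal T$ and $B\in\mathcal T^\perp$. The category $\mathcal D$ is \emph{indecomposable} if it is not a direct sum of two nonzero, mutually orthogonal triangulated subcategories.

\emph{Hochschild homology.} We use two properties. First, it is additive: if $\mathcal A=\langle\mathcal A_1,\mathcal A_2\rangle$, then $HH_0(\mathcal A)=HH_0(\mathcal A_1)\oplus HH_0(\mathcal A_2)$, and the Chern character of an object of $\mathcal A_i$ lies in the summand $HH_0(\mathcal A_i)$. Second, for $HH_0(X)=HH_0(D^b(X))$ the Hochschild--Kostant--Rosenberg isomorphism and the Hodge decomposition give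
\[
HH_0(X)\simeq\bigoplus_qH^q(X,\Omega_X^q)=\bigoplus_qH^{q,q}(X),
\]
and the categorical Chern character corresponds to the usual one \cite[Theorem~4.5]{Caldararu}. In particular $\operatorname{ch}(\mathcal O(D))=e^{D}=\sum_qD^q/q!$, where $D$ also denotes the class of the divisor in $H^{1,1}(X)$.

\emph{Sheaves.} For coherent sheaves $A,B$ we have $\operatorname{Hom}(B,A[n])=\operatorname{Ext}^n(B,A)$, which is zero for $n<0$. The cohomology sheaves of $F\in D^b(X)$ are written $\mathcal H^n(F)$; the object $A[a]$ has its cohomology sheaf $A$ in degree $-a$.

\begin{lemma}\label{lem:basic}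
Let $X$ be a smooth projective variety.
\begin{enumerate}
\item[(i)] $D^b(X)$ is Calabi--Yau of dimension $p$ if and only if $\dim X=p$ and $\omega_X\simeq\mathcal O_X$.
\item[(ii)] If $\dim X=p>0$, $\omega_X\simeq\mathcal O_X$ and $H^i(X,\mathcal O_X)=0$ for $0<i<p$, then every line bundle on $X$ is $p$-spherical of rank $1$.
\item[(iii)] $D^b(X)$ is indecomposable.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The Serre functor of $D^b(X)$ is $-\otimes\omega_X[\dim X]$. If it is isomorphic to $[p]$, its value on a skyscraper sheaf gives $\dim X=p$, and its value on $\mathcal O_X$ gives $\omega_X\simeq\mathcal O_X$. The converse is immediate.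

(ii) For a line bundle $L$ we have $\operatorname{Hom}^\bullet(L,L)=H^\bullet(X,\mathcal O_X)$. Here $H^0=\mathbb C$, and $H^p\simeq H^0(X,\omega_X)^*=\mathbb C$ by Serre duality.

(iii) Let $D^b(X)=\mathcal B_1\oplus\mathcal B_2$. The objects $\mathcal O_X$ and $\mathcal O_x$ have endomorphism ring $\mathbb C$, so each lies in one summand. Say $\mathcal O_X\in\mathcal B_1$; then all $\mathcal O_x$ lie in $\mathcal B_1$, since $\operatorname{Hom}(\mathcal O_X,\mathcal O_x)\ne0$. A nonzero object $B$ with top cohomology sheaf $\mathcal H^m(B)$ has a nonzero morphism $B\to\mathcal H^m(B)[-m]\to\mathcal O_x[-m]$ for $x$ in the support of $\mathcal H^m(B)$. So $\mathcal B_2=0$.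
\end{proof}

\section{Two cases in which the answer is yes}\label{sec:yes}

\begin{proposition}\label{prop:low}
If $\mathcal A=D^b(X)$ and $p\le1$, the Question has a positive answer.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:basic}(i), $X$ is a point if $p=0$ and an elliptic curve if $p=1$.

\emph{The point.} Every object is a sum $\bigoplus_iV_i[i]$ of shifted vector spaces. If $\operatorname{Hom}^\bullet(\mathcal E,\mathcal E)$ is concentrated in degree $0$, only one $V_i$ occurs and the endomorphism ring is a matrix algebra, whose dimension is a square and so is not $2$. There are no $0$-spherical objects, while $HH_0=\mathbb C\ne0$, so the hypotheses are never satisfied.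

\emph{The elliptic curve $C$.} Here $HH_0(C)=\mathbb C^2$ and $\operatorname{ch}=(r,d)$ is the pair of rank and degree. Since $\operatorname{Ext}^i$ between sheaves vanishes for $i\ge2$, every object of $D^b(C)$ is the direct sum of its shifted cohomology sheaves, and every coherent sheaf is the direct sum of a torsion sheaf and a vector bundle. An object with endomorphism ring $\mathbb C$ is indecomposable, so it is a shift of a vector bundle or of an indecomposable torsion sheaf $\mathcal O_{nx}$; the latter has an $n$-dimensional endomorphism ring, so $n=1$. The Riemann--Roch theorem gives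
\begin{equation}\label{eq:euler}
\chi(A,B):=\sum_i(-1)^i\dim\operatorname{Hom}(A,B[i])=r_Ad_B-d_Ar_B .
\end{equation}
Since the classes of the $\mathcal E_i$ span $\mathbb C^2$, two of them, say those of $\mathcal E_1$ and $\mathcal E_2$, are not proportional; that is, $\chi(\mathcal E_1,\mathcal E_2)\ne0$. We show that two objects with endomorphism ring $\mathbb C$ and $\chi\neq0$ split generate $D^b(C)$. Both the assumption and the conclusion are invariant under autoequivalences and under shifts of either object.

We first turn $\mathcal E_1$ into a skyscraper sheaf. Fix $o\in C$, let $q_1,q_2$ be the projections of $C\times C$, and let $\mathcal P=\mathcal O(\Delta-\{o\}\times C-C\times\{o\})$ be the Poincar\'e bundle, the universal family of line bundles of degree $0$. The Fourier--Mukai transform $\Phi(A)=Rq_{2*}(q_1^*A\otimes\mathcal P)$ is an autoequivalence of $D^b(C)$. By base change, the derived fiber of $\Phi(A)$ at $y$ is $R\Gamma(C,A\otimes\mathcal O(y-o))$, whose Euler characteristic is $d_A$; so $\Phi(A)$ has rank $d_A$. If $\mathcal E_1$ has rank $r\ne0$, shift it so that $r>0$, twist by a multiple of $o$ so that $0\le d<r$, and apply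 $\Phi$. The new rank is $d<r$. After finitely many rounds the rank is $0$, so we may assume $\mathcal E_1=\mathcal O_x$. Then \eqref{eq:euler} shows that $\mathcal E_2$ has nonzero rank, so we may assume that $\mathcal E_2=F$ is a vector bundle of rank $r>0$.

Let $\mathcal T=\operatorname{thick}(\mathcal O_x,F)$. The sequences $0\to F(nx)\to F((n+1)x)\to\mathcal O_x^{\oplus r}\to0$ show that $F(nx)\in\mathcal T$ for all $n\in\mathbb Z$. Let $G$ be a coherent sheaf. For $n\gg0$ the sheaf $F^\vee\otimes G(nx)$ is globally generated, and its space of sections is $\operatorname{Hom}(F(-nx),G)$. Tensoring with $F(-nx)$, we see that the evaluation map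
\[
\operatorname{Hom}(F(-nx),G)\otimes F(-nx)\to F\otimes F^\vee\otimes G\to G
\]
is a composite of two surjections. Apply this to $G$ and then to the kernel: we obtain an exact sequence $P_1\to P_0\to G\to0$ with $P_0,P_1\in\mathcal T$. The complex $[P_1\to P_0]$ lies in $\mathcal T$ and is the direct sum of its shifted cohomology sheaves, one of which is $G$. So $G\in\mathcal T$, and $\mathcal T=D^b(C)$.
\end{proof}

The second case holds in every dimension and uses the Calabi--Yau property through a single application of duality.

\begin{proposition}\label{prop:admissible}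
Let $\mathcal A$ and $\mathcal E_1,\dots,\mathcal E_k$ be as in the Question, and suppose that $\mathcal T=\operatorname{thick}(\mathcal E_1,\dots,\mathcal E_k)$ is nonzero and admissible in $\mathcal A$. Then $\mathcal A=\mathcal T\oplus\mathcal T^\perp$ is an orthogonal decomposition with $HH_0(\mathcal T^\perp)=0$. In particular $\mathcal T=\mathcal A$ if $\mathcal A$ is indecomposable.
\end{proposition}

\begin{proof}
We have $\mathcal A=\langle\mathcal T^\perp,\mathcal T\rangle$. For $T\in\mathcal T$ and $B\in\mathcal T^\perp$ duality gives $\operatorname{Hom}(B,T)\simeq\operatorname{Hom}(T,B[p])^*=0$. So the triangles $T\to A\to B\to T[1]$ split, and the decomposition is orthogonal. By additivity $HH_0(\mathcal A)=HH_0(\mathcal T)\oplus HH_0(\mathcal T^\perp)$. The Chern characters of the $\mathcal E_i$ lie in the first summand and span the whole, so the second summand is zero.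
\end{proof}

In Theorems~\ref{thm:threefold} and~\ref{thm:existence} the category $D^b(X)$ is indecomposable by Lemma~\ref{lem:basic}(iii). The failure there is therefore exactly that the thick closure of the spherical bundles is not admissible.

\section{Bundles without morphisms between them}\label{sec:obstruction}

\begin{theorem}\label{thm:obstruction}
Let $X$ be a smooth projective variety and let $E_1,\dots,E_k$ be vector bundles on $X$ with $\operatorname{End}(E_i)=\mathbb C$ and $\operatorname{Hom}(E_i,E_j)=0$ for $i\ne j$. Then $\operatorname{thick}(E_1,\dots,E_k)$ contains no nonzero torsion sheaf. In particular, if $\dim X\ge1$, it contains no skyscraper sheaf and is not $D^b(X)$.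
\end{theorem}

Let $\mathcal S$ be the class of objects isomorphic to $0$ or to some $E_i$. The hypothesis says that a morphism between objects of $\mathcal S$ is either zero or an isomorphism. Nothing is assumed about the groups $\operatorname{Ext}^n(E_i,E_j)$ for $n\ge1$.

\begin{example}[Objects built in two steps]\label{ex:twostep}
Let $A,B\in\mathcal S$ and consider a triangle
\[
A[a]\to F\to B[b]\xrightarrow{\ \delta\ }A[a+1],\qquad \delta\in\operatorname{Ext}^{a+1-b}(B,A).
\]
There are four cases.
\begin{itemize}
\item If $a>b$, the long exact sequence of cohomology sheaves gives $\mathcal H^{-a}(F)=A$, $\mathcal H^{-b}(F)=B$, and nothing else.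
\item If $a=b$, then $F[-a]$ is a sheaf, an extension of $B$ by $A$.
\item If $a+1=b$, then $\delta\colon B\to A$ is a morphism of sheaves, and the cohomology sheaves of $F$ are $\ker\delta$ and $\operatorname{coker}\delta$. By hypothesis either $\delta=0$ and $F\simeq A[a]\oplus B[b]$, or $\delta$ is an isomorphism and $F=0$.
\item If $a+1<b$, then $\delta$ lies in a negative Ext group, so $\delta=0$ and $F\simeq A[a]\oplus B[b]$.
\end{itemize}
In all cases the cohomology sheaves of $F$ are vector bundles. Torsion could only have entered in the third case, as a cokernel, and this is where the hypothesis acts.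
\end{example}

For longer constructions the difficulty is that a cone joins two objects that are already built, and morphisms between these are not controlled by the hypothesis. The way around is to record an object as a word in the letters $A[a]$ and to sort the word, two neighboring letters at a time, until only the first two cases of the example occur.

\begin{proof}[Proof of Theorem~\ref{thm:obstruction}]
For classes of objects $\mathcal P,\mathcal Q$, let $\mathcal P*\mathcal Q$ be the class of all $F$ that fit in a triangle $P\to F\to Q\to P[1]$ with $P\in\mathcal P$ and $Q\in\mathcal Q$. The octahedral axiom says that $*$ is associative. Put $\mathcal S_a=\mathcal S[a]$.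

\emph{Words.} Let $\mathcal W$ be the union of all classes $\mathcal S_{a_1}*\dots*\mathcal S_{a_r}$ with $r\ge1$ and $a_i\in\mathbb Z$. It is contained in $\langle E_1,\dots,E_k\rangle$, contains the $E_i$, is closed under shifts, and by associativity satisfies $\mathcal W*\mathcal W\subset\mathcal W$. The cone of $f\colon F\to F'$ sits in a triangle $F'\to\operatorname{Cone}(f)\to F[1]$, so $\mathcal W$ is closed under cones. Hence $\mathcal W=\langle E_1,\dots,E_k\rangle$.

\emph{Sorting.} If $a<b$, the last two cases of Example~\ref{ex:twostep} show that an object of $\mathcal S_a*\mathcal S_b$ is either $A[a]\oplus B[b]$ or $0$. Both lie in $\mathcal S_b*\mathcal S_a$, the second because $0\in\mathcal S$. So $\mathcal S_a*\mathcal S_b\subset\mathcal S_b*\mathcal S_a$ for $a<b$. Exchanging neighbors $a_i<a_{i+1}$ in a word lowers by one the number of pairs $i<j$ with $a_i<a_j$. After finitely many exchanges, every object of $\mathcal W$ lies in a word with $a_1\ge a_2\ge\dots\ge a_r$.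

\emph{Cohomology sheaves of a sorted word.} We claim that if $F\in\mathcal S_{a_1}*\dots*\mathcal S_{a_r}$ with $a_1\ge\dots\ge a_r$, then all $\mathcal H^n(F)$ are locally free and $\mathcal H^n(F)=0$ for $n>-a_r$. For $r=1$ this holds by definition. For $r>1$ take a triangle $F'\to F\to A[a_r]\to F'[1]$ with $F'\in\mathcal S_{a_1}*\dots*\mathcal S_{a_{r-1}}$ and $A\in\mathcal S$, and put $n_0=-a_r\ge-a_{r-1}$. By induction $\mathcal H^{n}(F')=0$ for $n>n_0$, so the connecting map $A\to\mathcal H^{n_0+1}(F')$ is zero. Hence $\mathcal H^n(F)=\mathcal H^n(F')$ for $n\ne n_0$, and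
\[
0\to\mathcal H^{n_0}(F')\to\mathcal H^{n_0}(F)\to A\to0
\]
is exact. An extension of locally free sheaves is locally free, which proves the claim.

\emph{Summands.} Let $G$ be a torsion sheaf in the thick closure, a direct summand of some $F\in\mathcal W$. Then $G=\mathcal H^0(G)$ is a direct summand of the locally free sheaf $\mathcal H^0(F)$, which has no torsion. So $G=0$.
\end{proof}

\begin{remark}\label{rem:hyp}
The two Hom conditions enter only in the sorting, and local freeness only after it. Neither Hom condition can be dropped: on $\mathbb P^1$ the sheaf $\mathcal O_x$ is the cone of $\mathcal O(-1)\to\mathcal O$, so it lies in the thick closure of the pair $\mathcal O(-1),\mathcal O$, and also in that of the single bundle $\mathcal O(-1)\oplus\mathcal O$.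
\end{remark}

\begin{remark}\label{rem:curve}
On an elliptic curve the theorem cannot meet the spanning hypothesis. Serre duality gives $\chi(E_i,E_j)=\dim\operatorname{Hom}(E_i,E_j)-\dim\operatorname{Hom}(E_j,E_i)=0$ for $i\neq j$, so by \eqref{eq:euler} all classes are proportional. In dimension $p\ge2$ duality again kills $\operatorname{Ext}^p(E_i,E_j)$, but the groups $\operatorname{Ext}^1,\dots,\operatorname{Ext}^{p-1}$ remain unconstrained.
\end{remark}

\section{Six line bundles on a threefold}\label{sec:threefold}

To apply Theorem~\ref{thm:obstruction} to line bundles we need $H^0(L'\otimes L^{-1})=0$ for all distinct $L,L'$ in the collection. On a hypersurface in projective space two distinct bundles $\mathcal O(m)$, $\mathcal O(n)$ always admit a nonzero morphism in one direction. In a product of two projective spaces there is room: $\mathcal O(u,v)$ and its dual both lack sections when $u$ and $v$ have opposite signs.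

\begin{proof}[Proof of Theorem~\ref{thm:threefold}]
Put $Y=\mathbb P^2\times\mathbb P^2$. A smooth divisor $X$ of bidegree $(3,3)$ exists by Bertini's theorem. We use the sequences
\begin{equation}\label{eq:restrict}
0\to\mathcal O_Y(u-3,v-3)\to\mathcal O_Y(u,v)\to\mathcal O_X(u,v)\to0
\end{equation}
and the K\"unneth formula $H^\bullet(Y,\mathcal O(u,v))=H^\bullet(\mathbb P^2,\mathcal O(u))\otimes H^\bullet(\mathbb P^2,\mathcal O(v))$.

\emph{Sphericity.} Since $\omega_Y=\mathcal O_Y(-3,-3)$, adjunction gives $\omega_X\simeq\mathcal O_X$. The cohomology of $\mathcal O_Y$ is $\mathbb C$ in degree $0$, and that of $\mathcal O_Y(-3,-3)$ is $\mathbb C$ in degree $4$. By \eqref{eq:restrict} with $u=v=0$, the group $H^i(X,\mathcal O_X)$ is $\mathbb C$ for $i=0,3$ and zero otherwise. So $X$ is connected, hence irreducible, and Lemma~\ref{lem:basic} shows that $D^b(X)$ is Calabi--Yau of dimension $3$ and that all line bundles are $3$-spherical of rank $1$.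

\emph{No morphisms.} Let $u<0$ or $v<0$. Then $H^0(Y,\mathcal O(u,v))=0$. Also $H^1(Y,\mathcal O(u-3,v-3))=0$, because each K\"unneth summand has a factor $H^1(\mathbb P^2,\mathcal O(m))=0$. So $H^0(X,\mathcal O_X(u,v))=0$ by \eqref{eq:restrict}. Along the list, the first coordinates $-2,-1,0,1,2,4$ strictly increase and the second coordinates $4,2,0,-1,-2,-3$ strictly decrease. The difference of two distinct members, taken in either order, therefore has a negative coordinate, and there are no nonzero morphisms between distinct members. Theorem~\ref{thm:obstruction} gives the last assertion.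

\emph{Coordinates on $HH_0(X)$.} By the Lefschetz hyperplane theorem $H^2(X,\mathbb C)=H^2(Y,\mathbb C)$, so $H^{1,1}(X)$ has as a basis the hyperplane classes $H_1,H_2$ of the two factors. The space $H^{2,2}(X)$ is dual to $H^{1,1}(X)$ under the cup product. So $HH_0(X)$ has dimension $1+2+2+1=6$, with coordinates the rank, the coefficients of $H_1$ and $H_2$ in $\operatorname{ch}_1$, the numbers $\operatorname{ch}_2\cdot H_1$ and $\operatorname{ch}_2\cdot H_2$, and $\int_X\operatorname{ch}_3$. Since $[X]=3H_1+3H_2$ and $H_1^2H_2^2=1$ on $Y$, we have on $X$
\[
H_1^3=H_2^3=0,\qquad H_1^2H_2=H_1H_2^2=3 .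
\]
For $D=aH_1+bH_2$ and $s=a+b$ this gives
\[
\tfrac12D^2H_1=\tfrac32(2ab+b^2)=\tfrac32(s^2-a^2),\qquad \tfrac12D^2H_2=\tfrac32(s^2-b^2),\qquad \tfrac16D^3=\tfrac32abs .
\]

\emph{Independence.} The six Chern characters form a basis if and only if no nonzero linear form vanishes on all of them, that is, if no nonzero function
\[
\varphi(a,b)=c_0+c_1a+c_2b+c_3(s^2-a^2)+c_4(s^2-b^2)+c_5\,abs
\]
vanishes at the six points $(a,b)$. Suppose that $\varphi$ does. The points $(0,0),(1,-1),(2,-2)$ lie on the line $s=0$, where $\varphi=c_0+(c_1-c_2)a-(c_3+c_4)a^2$. A quadratic polynomial with the roots $0,1,2$ is zero, so $c_0=0$, $c_2=c_1$, $c_4=-c_3$, and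
\[
\varphi=c_1s+c_3(b^2-a^2)+c_5\,abs=s\bigl(c_1+c_3(b-a)+c_5\,ab\bigr).
\]
At $(-2,4),(-1,2),(4,-3)$ we have $s=2,1,1$, so the second factor vanishes:
\[
c_1+6c_3-8c_5=0,\qquad c_1+3c_3-2c_5=0,\qquad c_1-7c_3-12c_5=0 .
\]
The determinant, expanded along the first row, is $(-36-14)-6(-12+2)-8(-7-3)=90\ne0$. So $\varphi=0$.
\end{proof}

\begin{remark}[A proper component]\label{rem:blowup}
Let $\beta\colon\tilde X\to X$ be the blow-up of a point, with exceptional divisor $Z\simeq\mathbb P^2$. Since $R\beta_*\mathcal O_{\tilde X}=\mathcal O_X$, the projection formula gives $R\beta_*L\beta^*\simeq\mathrm{id}$. So $L\beta^*$ is fully faithful with right adjoint $R\beta_*$, and its image $\mathcal A\simeq D^b(X)$ is a semi-orthogonal component of $D^b(\tilde X)$. It is a proper one, since $R\beta_*\mathcal O_Z(-1)=0$. Ranks are unchanged because $\beta$ is an isomorphism over a dense open set, and all other data depend only on $\mathcal A$. The pulled-back bundles are thus a counterexample with $\mathcal A\ne D^b(\tilde X)$.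
\end{remark}

\section{Moving line bundles apart}\label{sec:criterion}

On a general $X$ we have no list of the effective divisors, so we need a numerical test for the vanishing of $H^0(M)$ and $H^0(-M)$ at once. Two independent degree functions provide it. We then move a spanning collection along a direction $D$ on which the two degrees have opposite signs. A translate of $M$ does not have the Chern character of $M$; but $l\mapsto\operatorname{ch}(\mathcal O(M+lD))$ is a polynomial of degree at most $p$, so $p+1$ translates recover its value at $l=0$.

Let $NS_{\mathbb Q}\subset H^2(X,\mathbb Q)$ be the span of the divisor classes, of dimension $\rho(X)$. Recall the Hodge index theorem: for $H$ ample on $X$ of dimension $p\ge2$, the form $(C,C')\mapsto C\cdot C'\cdot H^{p-2}$ on $NS_{\mathbb Q}$ has signature $(1,\rho(X)-1)$; in particular it is nondegenerate.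

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
By (a), (b) and Lemma~\ref{lem:basic}(ii), every line bundle is $p$-spherical of rank $1$.

\emph{Two degrees.} Let $H$ be ample. By (c) there is a divisor $C$ whose class is not proportional to $H$, and $H'=nH+C$ is ample for $n\gg0$. Put
\[
\ell_1(M)=M\cdot H^{p-1},\qquad \ell_2(M)=M\cdot H'\cdot H^{p-2}.
\]
If $\alpha\ell_1+\beta\ell_2=0$, then $\alpha H+\beta H'$ lies in the kernel of the form above, so $\alpha=\beta=0$. Hence $(\ell_1,\ell_2)\colon NS_{\mathbb Q}\to\mathbb Q^2$ is surjective, and after clearing denominators we find a divisor $D$ with $\ell_1(D)>0>\ell_2(D)$. Call a divisor $M$ \emph{mixed} if $\ell_1(M)\ell_2(M)<0$. Then $-M$ is mixed as well, and so are the nonzero multiples of $D$. If $\mathcal O(M)$ has a nonzero section, then $M$ is linearly equivalent to $0$ or to a nonzero effective divisor, so $\ell_1(M),\ell_2(M)$ are both zero or both positive, being intersection numbers with $p-1$ ample classes. Therefore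
\begin{equation}\label{eq:mixed}
H^0(X,\mathcal O(M))=H^0(X,\mathcal O(-M))=0\quad\text{for $M$ mixed.}
\end{equation}

\emph{A spanning collection.} Let $D_1,\dots,D_n$ be divisors whose classes form a basis of $NS_{\mathbb Q}$. By (d), the monomials in the $D_i$ span $HH_0(X)$. Let $\lambda$ be a linear form on $HH_0(X)$ that vanishes on $\exp(\sum x_iD_i)$ for all $x\in\mathbb Z^n$. The polynomial $x\mapsto\lambda(\exp(\sum x_iD_i))$ vanishes on $\mathbb Z^n$, so its coefficients $\lambda(D_1^{m_1}\cdots D_n^{m_n})/(m_1!\cdots m_n!)$ vanish, and $\lambda=0$. Hence there are divisors $M_1,\dots,M_r$ such that $e^{M_1},\dots,e^{M_r}$ span $HH_0(X)$.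

\emph{Moving.} For $t\ge1$ the class $1-e^{tD}$ has no component in degree $0$, so its $(p+1)$-st power is zero. Expanding and multiplying by $e^{M_j}$ gives
\begin{equation}\label{eq:moving}
e^{M_j}=\sum_{l=1}^{p+1}(-1)^{l+1}\binom{p+1}{l}\,e^{M_j+ltD}.
\end{equation}
For each pair $j,j'$ the numbers $\ell_i(M_{j'}-M_j)+s\ell_i(D)$, $i=1,2$, have opposite signs when $|s|$ is large. Choose $B\ge1$ such that $M_{j'}-M_j+sD$ is mixed for all $j,j'$ and all integers $s$ with $|s|\ge B$. Choose integers $t_1\ge1$ and $t_{j+1}\ge(p+1)t_j+B$, and consider the line bundles
\[
\mathcal O(M_j+lt_jD),\qquad 1\le j\le r,\quad 1\le l\le p+1 .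
\]
Two of them with the same $j$ differ by a nonzero multiple of $D$. Two of them with $j<j'$ differ by $M_{j'}-M_j+sD$ with $s=l't_{j'}-lt_j\ge t_{j+1}-(p+1)t_j\ge B$. In both cases the difference is mixed, so by \eqref{eq:mixed} there is no nonzero morphism in either direction. By \eqref{eq:moving} with $t=t_j$, the Chern characters span $HH_0(X)$. Theorem~\ref{thm:obstruction} completes the proof.
\end{proof}

\begin{remark}[Passing to $K_0$]\label{rem:K0}
Formula \eqref{eq:moving} has integer coefficients and holds in $K_0(X)$, because $(1-[N])^{p+1}=0$ for every line bundle $N$. To see this, let $A_1,\dots,A_{p+1}$ be very ample line bundles. General sections have no common zero, so their Koszul complex is exact and $\prod_i(1-[A_i^{-1}])=0$. Write $N=A^{-1}\otimes A'$ with $A,A'$ very ample. Then $1-[N]=[A']\bigl((1-[A^{-1}])-(1-[A'^{-1}])\bigr)$, and the binomial expansion of the $(p+1)$-st power consists of such products. Adding further divisors to the list $M_1,\dots,M_r$, one can therefore arrange that the $\mathbb Z$-span of the classes of the bundles in $K_0(X)$ contains any prescribed finite set of classes of line bundles.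
\end{remark}

\begin{remark}[Where the hypotheses hold]\label{rem:examples}
Every K3 surface with $\rho=20$ satisfies (a)--(d), since $h^{1,1}=20$ and $H^{2,2}$ is spanned by the square of an ample class. For odd $p\ge3$ one can take a smooth divisor $X\subset\mathbb P^1\times\mathbb P^p$ of bidegree $(2,p+1)$. Conditions (a) and (b) follow as in Section~\ref{sec:threefold}. The groups $H^{2q}(X)$ with $2q<p$ come from $\mathbb P^1\times\mathbb P^p$ by the Lefschetz hyperplane theorem, and those with $2q>p$ are obtained from these by multiplication with powers of an ample class, by the hard Lefschetz theorem; this gives (c) and (d). For even $p$ the two theorems say nothing about the primitive part of $H^{p/2,p/2}(X)$. The construction below controls it and works for all $p$.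
\end{remark}

\section{A variety with divisorial cohomology in every dimension}\label{sec:construction}

\subsection{The model: a quotient of a power of an elliptic curve}\label{sub:model}

Let $L=\{x_1+x_2+x_3=0\}\subset\mathbb P^2$. This line misses the three coordinate points and meets each coordinate line transversally in one point; let $L^\circ$ be the complement of these three points. Let
\[
E=\{x_1+x_2+x_3=0,\ z^3=x_1x_2x_3\}\subset\mathbb P^3 .
\]
It is a plane cubic, smooth because the binary form $x_1x_2(x_1+x_2)$ has distinct roots, so it has genus $1$. The group $\mathbb Z/3$ acts through $z\mapsto\zeta z$, $\zeta=e^{2\pi i/3}$, with quotient $L$. It fixes the three points where $z=0$ and acts freely on their complement $E^\circ$, the preimage of $L^\circ$. It acts trivially on $H^0(E)$ and $H^2(E)$. It acts on the line $H^{1,0}(E)$ by a character $\chi$ and on the conjugate line $H^{0,1}(E)$ by $\chi^{-1}$, and $\chi$ is nontrivial since $H^1(E,\mathbb C)^{\mathbb Z/3}=H^1(L,\mathbb C)=0$. Let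
\[
G=\{g\in(\mathbb Z/3)^p:\ g_1+\dots+g_p=0\}.
\]

\begin{lemma}\label{lem:invariants}
Let $J\subset\{1,\dots,p\}$ be nonempty and let $(\mathbb Z/3)^p$ act on $\bigotimes_{i\in J}H^1(E,\mathbb C)$, the $i$-th factor of the group acting on the $i$-th tensor factor. The $G$-invariants are zero unless $J=\{1,\dots,p\}$, and then they are $H^{1,0}(E)^{\otimes p}\oplus H^{0,1}(E)^{\otimes p}$.
\end{lemma}

\begin{proof}
The space is a sum of lines with characters $g\mapsto\prod_i\chi(g_i)^{c_i}$, where $c_i=\pm1$ for $i\in J$, according to the choice of $H^{1,0}$ or $H^{0,1}$, and $c_i=0$ for $i\notin J$. Such a character is trivial on $G$ if and only if it factors through $g\mapsto\sum g_i$, that is, if and only if all $c_i$ are equal in $\mathbb Z/3$.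
\end{proof}

By the K\"unneth formula, $H^\bullet(E^p)^G$ consists of the products of the point classes of the factors, one line of type $(p,0)$ and one of type $(0,p)$. This is the cohomology we want, but $E^p/G$ is singular. Near a point of $E^p$ at which $k$ coordinates are fixed points, $z$ gives local coordinates $z_1,\dots,z_k$ in these factors, all multiplied by $\zeta$ under the generator. The invariants of the stabilizer in $G$ are generated by $t_i=z_i^3$ and $y=z_1\cdots z_k$, so the triple cover $E^p/G\to L^p$ has the local equation $y^3=t_1\cdots t_k$. We need a resolution that is projective, keeps the canonical class trivial, and adds only products of divisor classes to the cohomology. The singularities are toric. We therefore place $L^p$ in a toric variety $W$ so that the branch divisor is cut out by the toric boundary, perform the cover and the resolution on $W$ by a change of lattice and a subdivision of the fan, and restrict to $L^p$. The local description of $E^p/G$ is only a guide; the proof does not use it.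

\subsection{Facts from toric geometry}\label{sub:toric}

Let $N$ be a lattice with dual $M$, let $T_N=N\otimes\mathbb C^*$, and let $\Sigma$ be a fan in $N_{\mathbb R}$ with support $|\Sigma|$ and toric variety $Y(N,\Sigma)$. For a cone $\tau$ put $N_\tau=N\cap\operatorname{span}\tau$; the quotient $N/N_\tau$ is free.
\begin{enumerate}
\item[(T1)] The torus orbits are $O_\tau\simeq T_{N/N_\tau}$, $\tau\in\Sigma$, of codimension $\dim\tau$. The closure $\overline{O_\tau}$ is the union of the $O_{\tau'}$ such that $\tau$ is a face of $\tau'$.
\item[(T2)] $Y(N,\Sigma)$ is smooth if and only if each cone is generated by part of a basis of $N$. Suppose so, and let $D_v$ be the divisor of the ray with primitive generator $v$. Then $\overline{O_\tau}$ is smooth and is the transversal intersection of the $D_v$ with $v\in\tau$; the canonical divisor is $-\sum_vD_v$; and $\operatorname{div}\chi^m=\sum_vm(v)D_v$ for $m\in M$.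
\item[(T3)] Let $N'\subset N$ have finite index and let $\Sigma'$ refine $\Sigma$, with $|\Sigma'|=|\Sigma|$. The induced morphism $Y(N',\Sigma')\to Y(N,\Sigma)$ is proper, and finite if $\Sigma'=\Sigma$. It maps $O_\tau$ to $O_\sigma$, where $\sigma$ is the smallest cone of $\Sigma$ containing $\tau$, by the homomorphism of tori induced by $N'/N'_\tau\to N/N_\sigma$. The kernel of $T_{N'}\to T_N$ is $N/N'$, and a character $\chi^{m'}$ of $T_{N'}$ takes the value $e^{2\pi i\,m'(n)}$ on the class of $n$. If both varieties are smooth and $\psi$ is a function on $|\Sigma|$ that is linear on each cone and integral on ray generators, then $\sum_v\psi(v)D_v$ pulls back to $\sum_{v'}\psi(v')D_{v'}$.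
\item[(T4)] In (T3) let $N'=N$ and let $\Sigma'$ be smooth. Let $\psi$ be a function on $|\Sigma|$ that is linear on each cone of $\Sigma'$ and integral on ray generators. Suppose that $\psi$ is strictly convex on each $\sigma\in\Sigma$: for each cone $\tau\in\Sigma'$ with $\tau\subset\sigma$ and $\dim\tau=\dim\sigma$, the linear function $\psi_\tau$ on $\operatorname{span}\sigma$ that extends $\psi|_\tau$ satisfies $\psi>\psi_\tau$ on $\sigma\setminus\tau$. Then $\sum_v\psi(v)D_v$ is ample over each affine toric chart of $Y(N,\Sigma)$ \cite[\S7.2]{CLS}.
\end{enumerate}

\subsection{The fan}\label{sub:fan}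

Let $N_0=\mathbb Z^2$, with vectors $e_1,e_2,e_3$, $e_1+e_2+e_3=0$, generating the rays of the fan of $\mathbb P^2$; the ray of $e_\varepsilon$ corresponds to the line $x_\varepsilon=0$. Let $N=N_0^p$, of rank $2p$, with corresponding vectors $e_{i,\varepsilon}$ and coordinates $x_{i,\varepsilon}$. Let $\Sigma$ be the fan of the cones
\[
\sigma_{I,\varepsilon}=\operatorname{cone}(e_{i,\varepsilon_i}:i\in I),\qquad I\subset\{1,\dots,p\},\quad \varepsilon\colon I\to\{1,2,3\}.
\]
It is the product of $p$ copies of the fan of $\mathbb P^2$ without its two-dimensional cones, so
\[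
W=Y(N,\Sigma)=(\mathbb P^2\setminus\{\text{coordinate points}\})^p\supset L^p .
\]
The $i$-th component of a point of $|\Sigma|$ is $a_ie_{i,\varepsilon}$ for a unique $a_i\ge0$. The functions $a_i$ on $|\Sigma|$ are continuous and linear on each cone. Put
\[
s_0=0,\qquad s_j=a_1+\dots+a_j,\qquad h=s_p .
\]
Let $\phi\colon N\to\mathbb Z/3$ be the homomorphism with $\phi(e_{i,\varepsilon})=1$ for all $i,\varepsilon$; it is well defined because $1+1+1=0$ in $\mathbb Z/3$. Let $N'=\ker\phi$. For $\sigma=\sigma_{I,\varepsilon}$ with $|I|=k$, the generators are part of a basis of $N$, so in the coordinates $(a_i)_{i\in I}$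
\[
N_\sigma=\mathbb Z^k,\qquad N'_\sigma=\{a\in\mathbb Z^k:\ 3\mid\textstyle\sum a_i\}.
\]
The dual of $N'_\sigma$ is generated by $\mathbb Z^k$ and $(\frac13,\dots,\frac13)$, and these generators are the functions $t_i$ and $y$ of Section~\ref{sub:model}.

All rays of $\Sigma$ have their first point of $N'$, namely $3e_{i,\varepsilon}$, on the slice $h=3$. If we add only rays through lattice points of this slice, then $h/3$ equals $1$ on all ray generators, and this will make the canonical class computable. So we want to triangulate each simplex $\Delta_\sigma=\sigma\cap\{h=3\}$ into unimodular simplices, compatibly along faces. We cut along the loci where one of the globally defined functions $s_j-s_l$ is an integer. Precisely, call two points of $\Delta_\sigma$ equivalent if for all $0\le l<j\le p$ the values of $s_j-s_l$ have the same integer part and are both integers or both nonintegers. The closures of the classes are the \emph{cells}; they form the polyhedral subdivision of $\Delta_\sigma$ defined by a hyperplane arrangement.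

\begin{lemma}\label{lem:fan}
The cones over the cells, together with $\{0\}$, form a fan $\Sigma'$ that refines $\Sigma$, has the same support, and is smooth with respect to $N'$. Every primitive ray generator $v\in N'$ of $\Sigma'$ has $h(v)=3$.
\end{lemma}

\begin{proof}
The functions $a_i=s_i-s_{i-1}$ are among those used, so each class lies in the relative interior of one face of $\Delta_\sigma$. The equivalence relation on that face does not depend on the cone $\sigma$ in which we view it. Hence the subdivisions agree along common faces and $\Sigma'$ is a fan refining $\Sigma$.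

Let $I=\{i_1<\dots<i_k\}$, $k\ge1$, and $u_r=a_{i_1}+\dots+a_{i_r}$, so that $u_0=0$ and $u_k=3$ on the slice. On $\sigma$ we have $s_j=u_r$ with $r=|I\cap\{1,\dots,j\}|$, so the functions $s_j-s_l$ restrict to the functions $u_r-u_{r'}$ with $r\geq r'$. The map $a\mapsto(u_1,\dots,u_{k-1})$ identifies the affine space $\{\sum a_i=3\}$ with $\mathbb R^{k-1}$, its integral points with $\mathbb Z^{k-1}$, and $\Delta_\sigma$ with
\[
0\le u_1\le\dots\le u_{k-1}\le3 .
\]
Consider the arrangement of the hyperplanes $u_r\in\mathbb Z$ and $u_r-u_{r'}\in\mathbb Z$ in $\mathbb R^{k-1}$. The walls of $\Delta_\sigma$ belong to it, so $\Delta_\sigma$ is a union of its closed chambers; see Figure~\ref{fig:slice}. Off the hyperplanes write $u_r=m_r+f_r$ with $m_r\in\mathbb Z$ and distinct $f_r\in(0,1)$. The integer part of $u_r-u_{r'}$ is $m_r-m_{r'}$ if $f_r>f_{r'}$ and $m_r-m_{r'}-1$ otherwise. So a chamber is given by $m\in\mathbb Z^{k-1}$ and a permutation $w$, and its closure is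
\[
m+\{0\le f_{w(1)}\le\dots\le f_{w(k-1)}\le1\}.
\]
This is a simplex whose vertices $v_0,\dots,v_{k-1}$ are obtained from $m$ by adding the unit vectors one at a time, in the order $w(k-1),\dots,w(1)$. Hence the differences $v_r-v_0$ form a basis of $\mathbb Z^{k-1}$, that is, of $\{a\in\mathbb Z^k:\sum a_i=0\}$. If $a\in\mathbb Z^k$ has $\sum a_i=3n$, then $a-nv_0$ has sum zero. So $v_0,\dots,v_{k-1}$ is a basis of $N'_\sigma$, and it extends to a basis of $N'$ because $N'/N'_\sigma$ is free. Every cell is a face of such a simplex.
\end{proof}

\begin{figure}[ht]
\centering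
\begin{tikzpicture}[scale=1.1]
\foreach \n in {0,1,2,3} {
  \draw (\n,\n) -- (\n,3);
  \draw (0,\n) -- (\n,\n);
  \draw (0,\n) -- (3-\n,3);
}
\foreach \x in {0,...,3} \foreach \y in {\x,...,3} \fill (\x,\y) circle (1.6pt);
\node[left] at (0,0) {$(0,0,3)$};
\node[left] at (0,3) {$(0,3,0)$};
\node[right] at (3,3) {$(3,0,0)$};
\end{tikzpicture}
\caption{The simplex $a_1+a_2+a_3=3$, $a_i\ge0$, drawn in the coordinates $u_1=a_1$ (horizontal) and $u_2=a_1+a_2$ (vertical), and cut along the lines where $u_1$, $u_2$ or $u_2-u_1$ is an integer. The nine cells are unimodular triangles. The corners are labeled by $(a_1,a_2,a_3)$.}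
\label{fig:slice}
\end{figure}

A subdivision gives a proper morphism, but not always a projective one; for that we need the function of (T4). A function of one variable that bends at every integer, applied to all $s_j-s_l$, bends along every wall.

\begin{lemma}\label{lem:psi}
There is a function $\psi$ on $|\Sigma|$ that is linear on the cones of $\Sigma'$, integral on their ray generators, and strictly convex on each cone of $\Sigma$ in the sense of (T4).
\end{lemma}

\begin{proof}
For $m\in\mathbb Z$ let $\theta_m(x)=m^2+(2m+1)(x-m)$, the affine function that agrees with $x^2$ at $m$ and $m+1$. Let $\theta$ be the function equal to $\theta_m$ on $[m,m+1]$. The slopes $2m+1$ strictly increase, so $\theta\ge\theta_m$ with equality exactly on $[m,m+1]$. On the slice $h=3$ put $g=\sum_{0\le l<j\le p}\theta(s_j-s_l)$, and let $\psi$ be the extension of $g$ that is homogeneous of degree $1$. It is integral at the vertices of cells, where all $s_j$ are integers. A cell $C\subset\Delta_\sigma$ of maximal dimension is the subset of $\Delta_\sigma$ defined by inequalities $m_{jl}\le s_j-s_l\le m_{jl}+1$, one for each pair $l<j$. The affine function $g_C=\sum\theta_{m_{jl}}(s_j-s_l)$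 on the affine span of $\Delta_\sigma$ agrees with $g$ on $C$. At a point of $\Delta_\sigma\setminus C$ some inequality fails, so $g>g_C$ there. Extending homogeneously gives the lemma.
\end{proof}

\begin{example}[The case $p=2$]\label{ex:two}
There are six rays $\mathbb R_{\geq0}e_{i,\varepsilon}$ and nine two-dimensional cones in $\Sigma$. In such a cone $N'_\sigma=\{3\mid a_1+a_2\}$, the local model is $y^3=t_1t_2$, and the slice is cut at its lattice points $(3,0),(2,1),(1,2),(0,3)$. The relation $(3,0)+(1,2)=2\cdot(2,1)$ and its mirror image say that the two new rays give a chain of two $(-2)$-curves in the toric surface of $(N'_\sigma,\sigma)$. The function $g=\theta(a_1)+\theta(a_2)+\theta(3)$ takes the values $18,14,14,18$, so $\sum\psi(v)D_v$ has degree $18-2\cdot14+14=4>0$ on each curve, as (T4) predicts.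
\end{example}

\subsection{The variety}\label{sub:variety}

Let $V=Y(N',\Sigma')$, a smooth toric variety of dimension $2p$, and let $\pi\colon V\to W$ be the toric morphism. Let $H_i$ be the pullback to $V$ of the hyperplane class of the $i$-th factor, and let $X=\pi^{-1}(L^p)$ be the zero scheme of the $p$ sections $x_{i,1}+x_{i,2}+x_{i,3}$ of $\mathcal O_V(H_i)$.

\begin{proposition}\label{prop:X}
The scheme $X$ is projective and smooth of pure dimension $p$, and $\omega_X\simeq\mathcal O_X$. For each $\tau\in\Sigma'$ the intersection $X\cap\overline{O_\tau}$ is smooth of pure dimension $p-\dim\tau$, and its class in $H^\bullet(X)$ is the product of the classes of the divisors $X\cap D_v$, $v\in\tau$.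
\end{proposition}

\begin{proof}
\emph{Projectivity.} Factor $\pi$ as $V\to W'\to W$ with $W'=Y(N',\Sigma)$. By (T3), $W'$ is finite over the quasi-projective variety $W$, hence quasi-projective. By (T4) and Lemma~\ref{lem:psi}, $V$ carries a line bundle that is ample over each of finitely many affine charts of $W'$, so $V$ is quasi-projective. Since $\pi$ is proper and $L^p$ is complete, $X$ is complete. A complete quasi-projective scheme is projective.

\emph{Smoothness.} The orbit $O_\sigma\subset W$ of $\sigma=\sigma_{I,\varepsilon}$ is a product: the $i$-th factor is $T_{N_0}$ for $i\notin I$, and is the line $x_{i,\varepsilon_i}=0$ without its two coordinate points for $i\in I$. The $i$-th equation cuts out $L^\circ$ in the first case and one reduced point in the second, and its differential along the factor is nonzero at its zeros. So the $p$ differentials are independent on $O_\sigma$ along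
\begin{equation}\label{eq:Worbit}
L^p\cap O_\sigma\simeq(L^\circ)^{p-|I|}.
\end{equation}
Let $x\in X$ lie in the orbit $O_{\tau'}$ of $V$. By (T3), $O_{\tau'}$ maps to an orbit $O_\sigma$ by a homomorphism of tori induced by a map of lattices with finite cokernel, which is surjective on tangent spaces. So the pulled-back differentials are independent on $T_xO_{\tau'}$. If $x\in\overline{O_\tau}$, then $O_{\tau'}\subset\overline{O_\tau}$ by (T1), so they are independent on the tangent space of the smooth variety $\overline{O_\tau}$. Thus $X\cap\overline{O_\tau}$ is smooth of codimension $p$ in $\overline{O_\tau}$, that is, of dimension $p-\dim\tau$; the case $\tau=0$ is $X$ itself. With (T2) this says that the smooth divisors $X\cap D_v$, $v\in\tau$, meet transversally in $X$ along $X\cap\overline{O_\tau}$, which gives the class.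

\emph{Canonical class.} Let $c_i$ be the function on $|\Sigma|$ that gives the coefficient of $e_{i,3}$; it is linear on cones, equal to $1$ on $e_{i,3}$ and to $0$ on the other generators. By (T3), $H_i\sim\pi^*\{x_{i,3}=0\}=\sum_vc_i(v)D_v$. Since $h(v)=3$ for all $v$,
\[
-K_V-\sum_iH_i\sim\sum_v\Bigl(\frac{h(v)}3-\sum_ic_i(v)\Bigr)D_v .
\]
Let $m\colon N\to\mathbb Q$ be the linear form with $m(e_{i,1})=m(e_{i,2})=\frac13$ and $m(e_{i,3})=-\frac23$; these values sum to zero, so $m$ exists. The function $h/3-\sum_ic_i$ is linear on the cones of $\Sigma$ and agrees with $m$ on their generators, so it equals $m$ on $|\Sigma|$. The integral form $3m$ reduces to $\phi$ modulo $3$, so $m$ is integral on $N'$. By (T2) the divisor on the right is $\operatorname{div}\chi^m$. The normal bundle of $X$ is $\bigoplus_i\mathcal O(H_i)|_X$, so adjunction gives $K_X=(K_V+\sum_iH_i)|_X\sim0$.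
\end{proof}

\subsection{Strata}\label{sub:strata}

The orbits of $V$ cut $X$ into finitely many locally closed pieces $S_\tau=X\cap O_\tau$. Their cohomology is computable because they are built from curves. Put $U=S_0$.

\begin{lemma}\label{lem:strata}
\begin{enumerate}
\item[(i)] Let $\tau\ne0$, and let $k$ be the dimension of the smallest cone of $\Sigma$ containing $\tau$. Then $S_\tau\simeq(L^\circ)^{p-k}\times(\mathbb C^*)^{k-\dim\tau}$.
\item[(ii)] $U\simeq(E^\circ)^p/G$, with $G$ acting freely.
\item[(iii)] Each $S_\tau$ is irreducible of dimension $p-\dim\tau$, and $\overline{S_\tau}=X\cap\overline{O_\tau}$. In particular $X=\overline U$ is irreducible.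
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $\sigma$ be that cone and let $e$ be one of its generators; here $k\ge1$ is used. For $n\in N$ and an integer $c$ representing $\phi(n)$ we have $n-ce\in N'$, so $N'\to N/N_\sigma$ is surjective. Hence $N'/N'_\tau\to N/N_\sigma$ is a surjection of free abelian groups. It splits, and its kernel has rank $(2p-\dim\tau)-(2p-k)$. So $O_\tau\simeq O_\sigma\times(\mathbb C^*)^{k-\dim\tau}$ over $O_\sigma$, and \eqref{eq:Worbit} gives the claim.

(ii) Let $\phi_0\colon N_0\to\mathbb Z/3$ send each $e_\varepsilon$ to $1$, and let $N_0'=\ker\phi_0$. The dual of $N_0'$ contains the dual of $N_0$ with index $3$ and is generated over it by the form $m_0$ with values $\frac13,\frac13,-\frac23$ on $e_1,e_2,e_3$. By (T2), $\chi^{3m_0}=x_1x_2/x_3^2$. So $T_{N_0'}\to T_{N_0}$ is the cover $y^3=x_1x_2/x_3^2$ with $y=\chi^{m_0}$, which becomes $z^3=x_1x_2x_3$ for $z=yx_3$. The preimage of $L^\circ$ is $E^\circ$, and by (T3) the class of $n$ in $N_0/N_0'$ multiplies $z$ by $e^{2\pi i\,m_0(n)}=\zeta^{\phi_0(n)}$. This is the action of Section~\ref{sub:model}. Now $N''=(N_0')^p\subset N'\subset N$, and $N/N''=(\mathbb Z/3)^p$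 contains $N'/N''$ as the subgroup $G$. The preimage of $(L^\circ)^p$ is $(E^\circ)^p$ in $T_{N''}$ and $U$ in $T_{N'}=T_{N''}/G$.

(iii) Irreducibility and the dimension follow from (i) and (ii). By (T1), the complement of $S_\tau$ in $X\cap\overline{O_\tau}$ is a union of strata of smaller dimension, while $X\cap\overline{O_\tau}$ has pure dimension $p-\dim\tau$. So $S_\tau$ is dense in it.
\end{proof}

For $p=2$ the strata are $U$, with Euler number $(-3)^2/3=3$; six copies of $L^\circ$, each with Euler number $-1$; eighteen copies of $\mathbb C^*$; and $9\cdot3=27$ points. The total is $3-6+27=24$, the Euler number of a K3 surface.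

\subsection{Cohomology}\label{sub:cohomology}

The strata have much cohomology that does not survive in $X$; for instance $H^1_c(L^\circ)$ has dimension $2$. Weights separate what can survive: $H^j(X)$ is pure of weight $j$, so only the weight $j$ part of $H^j_c$ of a stratum matters. We recall what is needed. For every complex algebraic set $Y$, the group $H^j_c(Y,\mathbb Q)$ carries a mixed Hodge structure, which is the usual pure structure of weight $j$ when $Y$ is smooth and projective. Pullback under proper maps, the K\"unneth isomorphism, and the long exact sequence
\[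
\dots\to H^j_c(Y\setminus Z)\to H^j_c(Y)\to H^j_c(Z)\to H^{j+1}_c(Y\setminus Z)\to\cdots
\]
of a closed subset $Z\subset Y$ are compatible with these structures. Passing to the part of type $(a,b)$ of $\operatorname{Gr}^W_{a+b}$ is an exact functor. Put
\[
Q^j(Y)=\operatorname{Gr}^W_jH^j_c(Y,\mathbb C)=\bigoplus_{a+b=j}Q^{a,b}(Y).
\]
Then $Q^{a,b}(Y)=H^{a,b}(Y)$ for $Y$ smooth and projective, and
\begin{equation}\label{eq:Qexact}
Q^{a,b}(Y\setminus Z)\to Q^{a,b}(Y)\to Q^{a,b}(Z)\quad\text{is exact in the middle.}
\end{equation}

\begin{lemma}\label{lem:Q}
$Q^{a,b}(S_\tau)=0$ unless $a=b=\dim S_\tau$, or $\tau=0$ and $(a,b)\in\{(p,0),(0,p)\}$.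
\end{lemma}

\begin{proof}
Let $C$ be the complement of a nonempty finite set $R$ in a smooth projective connected curve $\bar C$. The long exact sequence gives $H^0_c(C)=0$, $H^2_c(C)=H^2(\bar C)$ and
\[
0\to H^0(\bar C)\to H^0(R)\to H^1_c(C)\to H^1(\bar C)\to0 .
\]
So $H^j_c(C)$ has weights at most $j$, and $Q^0(C)=0$, $Q^1(C)=H^1(\bar C)$, $Q^2(C)=H^2(\bar C)$. In a product of such curves, weight $j$ in degree $j=\sum j_i$ requires weight $j_i$ in each K\"unneth factor, so
\[
Q^j(C_1\times\dots\times C_n)=\bigoplus_{j_1+\dots+j_n=j}Q^{j_1}(C_1)\otimes\dots\otimes Q^{j_n}(C_n).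
\]
For $\tau\ne0$ all factors are punctured rational curves, only $j_i=2$ contributes, and the result is one line of type $(n,n)$ with $n=\dim S_\tau$. For $\tau=0$, pullback identifies $H^j_c(U)$ with $H^j_c((E^\circ)^p)^G$, so
\[
\bigoplus_jQ^j(U)=\bigoplus_{J\subset\{1,\dots,p\}}\Bigl(\bigotimes_{i\in J}H^1(E)\otimes\bigotimes_{i\notin J}H^2(E)\Bigr)^{G}.
\]
The set $J=\emptyset$ gives a line of type $(p,p)$. By Lemma~\ref{lem:invariants} the nonempty $J$ give one line of type $(p,0)$ and one of type $(0,p)$.
\end{proof}

\begin{proposition}\label{prop:cohomology}
If $a\ne b$ and $(a,b)\notin\{(p,0),(0,p)\}$, then $H^{a,b}(X)=0$. For each $q$, the space $H^{q,q}(X)$ is spanned by the classes $[\overline{S_\tau}]$ with $\dim\tau=q$.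
\end{proposition}

\begin{proof}
Order the cones $\tau_0=0,\tau_1,\dots,\tau_{n}$ of $\Sigma'$ so that the dimension does not decrease, and let $Y_i=\bigcup_{l\ge i}S_{\tau_l}$. By (T1) each $Y_i$ is closed in $X$, hence compact, and $X=Y_0\supset Y_1\supset\dots\supset Y_{n+1}=\emptyset$. Let $0\ne\alpha\in H^{a,b}(X)=Q^{a,b}(Y_0)$. Let $i$ be the largest index such that the restriction $\alpha_i\in Q^{a,b}(Y_i)$ is nonzero, and put $S=S_{\tau_i}=Y_i\setminus Y_{i+1}$. By \eqref{eq:Qexact}, $\alpha_i$ is the image of a nonzero $\gamma\in Q^{a,b}(S)$. Lemma~\ref{lem:Q} now gives the first assertion.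

Let $a=b=d$. As $p\geq1$, Lemma~\ref{lem:Q} gives $\dim S=d$. The closure $\overline S\subset Y_i$ is a smooth projective variety of dimension $d$, by Proposition~\ref{prop:X} and Lemma~\ref{lem:strata}(iii). The composite $H^{2d}_c(S)\to H^{2d}(Y_i)\to H^{2d}(\overline S)$ is the extension by zero from $S$ to $\overline S$. It is an isomorphism, because $\overline S\setminus S$ has complex dimension less than $d$ and so has no cohomology in degrees $2d-1$ and $2d$. Hence $\alpha|_{\overline S}$, the image of $\gamma$, is nonzero, and
\[
\int_X\alpha\cup[\overline S]=\int_{\overline S}\alpha\ne0 .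
\]
So no nonzero class in $H^{d,d}(X)$ is orthogonal to all $[\overline{S_\tau}]$ with $\dim\tau=p-d$. The pairing $H^{d,d}(X)\times H^{p-d,p-d}(X)\to\mathbb C$ is perfect, so these classes span $H^{p-d,p-d}(X)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:existence}]
The scheme $X$ is a smooth projective variety of dimension $p$ with $\omega_X\simeq\mathcal O_X$, by Proposition~\ref{prop:X} and Lemma~\ref{lem:strata}(iii); this is (a). Proposition~\ref{prop:cohomology} gives $H^i(X,\mathcal O_X)=H^{0,i}(X)=0$ for $0<i<p$, which is (b). It also gives (d), since $[\overline{S_\tau}]$ is a product of divisor classes by Proposition~\ref{prop:X}. The morphism $f\colon X\to L^p\simeq(\mathbb P^1)^p$ is surjective and has degree $3$ over $(L^\circ)^p$, so $f_*f^*=3$ and $f^*$ is injective on $H^2$. The $p$ point classes of the factors pull back to independent divisor classes, so $\rho(X)\ge p\ge2$, which is (c). By Lemma~\ref{lem:basic}(i), $D^b(X)$ is Calabi--Yau of dimension $p$. The line bundles of Theorem~\ref{thm:criterion} satisfy all hypotheses of the Question, and their thick closure contains no skyscraper sheaf.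
\end{proof}

In the construction, $p\ge2$ is used only for (c). For $p=1$ it returns the smooth complete curve containing $E^\circ$ as a dense open subset, which is the elliptic curve $E$ itself, with $\rho=1$.

\begin{thebibliography}{9}

\bibitem{Abuaf}
Roland Abuaf, \emph{Hodge numbers and Hodge structures for Calabi-Yau categories of dimension three}, arXiv:1807.02867 (2018).

\bibitem{Caldararu}
C\u{a}ld\u{a}raru, \emph{The Mukai pairing II}, Adv. Math. 194 (2005).

\bibitem{CLS}
Cox, Little, Schenck, \emph{Toric Varieties}.

\end{thebibliography}
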